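\title{Compact groups with nonvanishing measurable cohomology in F-spaces}

\begin{abstract}
The measurable cohomology of a compact metric group with coefficients in a Fr\'echet space vanishes in all positive degrees. We show that local convexity cannot be dropped, which answers the F-space case of a question of Austin and Moore. For every infinite compact metric group $G$ and every $0<q<1$ there is a separable $q$-Banach space $A$ with a continuous isometric linear action of $G$ such that $\mathrm{H}^1_{\mathrm{m}}(G,A)\neq(0)$; finite groups admit no example. For infinite products of nontrivial finite groups, and for compact metric groups containing such a product as a closed subgroup, we obtain examples in every degree $p\geq 1$.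
\end{abstract}

\section{Introduction}\label{sec:intro}

Let $G$ be a compact metric group with normalized Haar measure $\lambda$. The measure $\lambda$ is invariant under left and right translations and under inversion, and it gives positive mass to every nonempty open set. A \emph{Polish $G$-module} is a Polish Abelian group $A$ on which $G$ acts by automorphisms $a\mapsto T^ga$ in such a way that $(g,a)\mapsto T^ga$ is continuous on $G\times A$. For $p\geq 0$ let $\mathcal{C}^p(G,A)$ be the group of Haar-measurable maps $G^p\to A$ modulo equality almost everywhere, so that $\mathcal{C}^0(G,A)=A$; every class has a Borel representative. The coboundary $d\colon\mathcal{C}^p(G,A)\to\mathcal{C}^{p+1}(G,A)$ is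
\begin{multline*}
d\phi(g_1,\ldots,g_{p+1})=T^{g_1}\phi(g_2,\ldots,g_{p+1})+\sum_{i=1}^{p}(-1)^i\phi(g_1,\ldots,g_ig_{i+1},\ldots,g_{p+1})\\
+(-1)^{p+1}\phi(g_1,\ldots,g_p).
\end{multline*}
It is well defined on classes, because each map $G^{p+1}\to G^p$ in this formula pushes $\lambda^{p+1}$ to $\lambda^p$, and $d\circ d=0$. The \emph{measurable cohomology groups} are
\[
\mathrm{H}^p_{\mathrm{m}}(G,A)=\ker\bigl(d|_{\mathcal{C}^p(G,A)}\bigr)\big/d\bigl(\mathcal{C}^{p-1}(G,A)\bigr).
\]
Continuous cochains give groups $\mathrm{H}^p_{\mathrm{c}}(G,A)$ in the same way, with a natural map $\mathrm{H}^p_{\mathrm{c}}(G,A)\to\mathrm{H}^p_{\mathrm{m}}(G,A)$. If $d\psi=\phi$ we call $\psi$ a \emph{primitive} of $\phi$.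

In degree $0$ both theories give the group $A^G$ of fixed points: if $T^ga=a$ for almost every $g$, then the set of such $g$ is closed and of full measure, hence equal to $G$. Degree $1$ also concerns fixed points. A continuous map $\phi\colon G\to A$ is a cocycle exactly when $g*a=T^ga+\phi(g)$ defines an action of $G$ on $A$, and $a$ is fixed by this affine action exactly when $\phi=d(-a)$.

An \emph{F-space} is a complete metrizable topological vector space, and a \emph{Fr\'echet space} is a locally convex F-space. Vector spaces are real; all constructions below work verbatim with complex-valued functions. A separable F-space is a contractible Polish group under addition. Its continuous automorphisms are additive, hence $\mathbb{Q}$-linear, hence linear. We recall two known facts.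
\begin{itemize}
\item[(F)] If $A$ is a Fr\'echet space that is a Polish $G$-module, then $\mathrm{H}^p_{\mathrm{m}}(G,A)$ agrees with $\mathrm{H}^p_{\mathrm{c}}(G,A)$, and consequently $\mathrm{H}^p_{\mathrm{m}}(G,A)=(0)$ for all $p\geq1$.
\item[(Z)] For other modules vanishing can fail: $\mathrm{H}^2_{\mathrm{m}}(\mathbb{T},\mathbb{Z})\cong\mathbb{Z}$ for the trivial action.
\end{itemize}
The module in (Z) is disconnected, and one may ask whether this is what makes the example work. Austin and Moore \cite{AM} ask whether there is a non-locally-convex F-space, or another contractible Polish group, with a continuous action of a compact metric group and nonzero measurable cohomology in some positive degree. We treat the case of F-spaces: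
\begin{quote}
\emph{Are there a compact metric group $G$ and a separable non-locally-convex F-space $A$ that is a Polish $G$-module such that $\mathrm{H}^p_{\mathrm{m}}(G,A)\neq(0)$ for some $p\geq1$?}
\end{quote}
The first cases one tries suggest a negative answer. The cohomology vanishes if $G$ is finite (Proposition~\ref{prop:finite}); it vanishes in degree $1$ if the action is trivial (Remark~\ref{rem:trivial}); and it vanishes for $L^0(G,\mathbb{R})$ with the translation action (Lemma~\ref{lem:induced}), although for infinite $G$ this space is not locally convex, every function being an average of functions supported on sets of small measure. Nevertheless the answer is yes.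

Fix $0<q<1$, so that $|s+t|^q\leq|s|^q+|t|^q$ for all scalars $s,t$. A \emph{$q$-norm} on a vector space is a function $N\geq0$ with $N(f+f')\leq N(f)+N(f')$, $N(cf)=|c|^qN(f)$, and $N(f)=0$ only for $f=0$. A \emph{$q$-Banach space} is a vector space with a $q$-norm whose metric $N(f-f')$ is complete; it is an F-space. The model is $\ell^q$ with $N(c)=\sum_n|c_n|^q$.

\begin{theorem}\label{thm:one}
Let $G$ be an infinite compact metric group and $0<q<1$. There is a separable, non-locally-convex $q$-Banach space $A$, with a continuous action of $G$ by linear isometries, such that $\mathrm{H}^1_{\mathrm{m}}(G,A)\neq(0)$. Moreover, $\mathrm{H}^1_{\mathrm{m}}(G,A)$ contains a copy of $\ell^\infty/\ell^q$.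
\end{theorem}

\begin{theorem}\label{thm:class}
For a compact metric group $G$ the following are equivalent:
\begin{itemize}
\item[(i)] $G$ is infinite;
\item[(ii)] $\mathrm{H}^p_{\mathrm{m}}(G,A)\neq(0)$ for some separable F-space $A$ that is a Polish $G$-module and some $p\geq1$;
\item[(iii)] for every $q\in(0,1)$ there is a separable $q$-Banach space $A$ with a continuous isometric linear action of $G$ and $\mathrm{H}^1_{\mathrm{m}}(G,A)\neq(0)$.
\end{itemize}
\end{theorem}

\begin{theorem}\label{thm:all}
Let $G$ be a product of countably infinitely many nontrivial finite groups, let $p\geq1$ and $0<q<1$. There is a separable, non-locally-convex $q$-Banach space $A$ with a continuous isometric linear action of $G$ such that $\mathrm{H}^p_{\mathrm{m}}(G,A)\neq(0)$. Consequently, there is a single separable F-space that is a Polish $G$-module with nonzero measurable cohomology in every degree $p\geq1$.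
\end{theorem}

\begin{corollary}\label{cor:sub}
Let $G$ be a compact metric group with a closed subgroup $K$ isomorphic to an infinite product of nontrivial finite groups. For every $p\geq1$ there is a separable non-locally-convex F-space $A'$ that is a Polish $G$-module with $\mathrm{H}^p_{\mathrm{m}}(G,A')\neq(0)$.
\end{corollary}

In degrees $p\geq2$ we claim existence only for the groups in Theorem~\ref{thm:all} and Corollary~\ref{cor:sub}, not for every infinite compact metric group; the circle $\mathbb{T}$, for instance, is not covered.

All the examples rest on one mechanism. Vanishing is proved by averaging a cocycle, and in a $q$-normed space an average of $m$ vectors can be $m^{1-q}$ times as large as the vectors themselves. We build a sequence of modules, each carrying a small cocycle all of whose primitives are large, and add them up so that the cocycles are summable and the primitives are not. Section~\ref{sec:avg} shows this on a finite group, and Section~\ref{sec:one} proves Theorems~\ref{thm:one} and~\ref{thm:class}. Higher degrees need a lower bound for primitives (Section~\ref{sec:estimate})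 and a comparison of measurable with continuous cochains (Section~\ref{sec:compare}); these are combined in Section~\ref{sec:higher}.

\section{Averaging and its cost in a $q$-normed space}\label{sec:avg}

\begin{proposition}\label{prop:finite}
If $G$ is finite and $A$ is an F-space that is a Polish $G$-module, then $\mathrm{H}^p_{\mathrm{m}}(G,A)=(0)$ for all $p\geq1$.
\end{proposition}

\begin{proof}
Every point of $G^p$ has positive measure, so cochains are defined everywhere. Let $\phi$ be a $p$-cocycle and put $S(g_1,\ldots,g_{p-1})=\sum_{h\in G}\phi(g_1,\ldots,g_{p-1},h)$. Sum the identity $d\phi(g_1,\ldots,g_p,h)=0$ over $h$. Since $g_ph$ runs through $G$ with $h$, the term $(-1)^p\phi(g_1,\ldots,g_{p-1},g_ph)$ contributes $(-1)^pS(g_1,\ldots,g_{p-1})$, and we get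
\begin{multline*}
0=T^{g_1}S(g_2,\ldots,g_p)+\sum_{i=1}^{p-1}(-1)^iS(g_1,\ldots,g_ig_{i+1},\ldots,g_p)\\
+(-1)^pS(g_1,\ldots,g_{p-1})+(-1)^{p+1}|G|\,\phi(g_1,\ldots,g_p).
\end{multline*}
The first three terms form $dS(g_1,\ldots,g_p)$. The maps $T^g$ are $\mathbb{Q}$-linear, so $d$ commutes with division by $|G|$, and $\phi=d\bigl((-1)^p|G|^{-1}S\bigr)$.
\end{proof}

For infinite $G$ one wants to replace $|G|^{-1}\sum_h$ by $\int d\lambda(h)$. In a Fr\'echet space this works for continuous cocycles: the integral is a limit of Riemann sums, which are convex combinations of values of $\phi$ and are therefore controlled by seminorms. A $q$-norm gives only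
\[
N\Bigl(\frac1m\sum_{i=1}^ma_i\Bigr)\leq m^{1-q}\max_iN(a_i),
\]
with equality for $m$ unit vectors of $\ell^q$, so Riemann sums may be unbounded. Such unboundedness will also be our test for the failure of local convexity.

\begin{lemma}\label{lem:convex}
Let $(E,N)$ be a $q$-Banach space. If $N$ is bounded on a set $S\subset E$ and unbounded on the convex hull of $S$, then $E$ is not locally convex.
\end{lemma}

\begin{proof}
Otherwise $\{N\leq1\}$ contains a convex neighborhood $W$ of $0$, and $W\supset\{N<r\}$ for some $r>0$. Choose $t>0$ with $\sup_SN<t^qr$. Then $S\subset tW$, the set $tW$ is convex, and $N\leq t^q$ on $tW$. So $N\leq t^q$ on the convex hull of $S$.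
\end{proof}

The loss of the factor $m^{1-q}$ is not a defect of the averaging method: in the following example the primitive is unique.

\begin{example}\label{ex:model}
Let $\Gamma$ be a group of finite order $m$. Let $\mathbb{R}[\Gamma]$ be the space of real functions on $\Gamma$, with point masses $[x]$, the action $\gamma[x]=[\gamma x]$, and the invariant $q$-norm $\|F\|=\sum_x|F(x)|^q$. Let $Z_0$ be the submodule of functions with $\sum_xF(x)=0$. The map $\phi(\gamma)=[\gamma]-[e]$ is a $1$-cocycle with values in $Z_0$, and $\|\phi(\gamma)\|\leq2$. In $\mathbb{R}[\Gamma]$ it has the primitive $[e]$, of size $1$, but $[e]\notin Z_0$. Let $a\in Z_0$ be a primitive: $\gamma a-a=[\gamma]-[e]$ for all $\gamma$. Then $[e]-a$ is invariant, hence constant, and its values add up to $1$. So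
\[
a=[e]-\frac1m\sum_{x\in\Gamma}[x],\qquad \|a\|\geq\Bigl\|\frac1m\sum_{x\in\Gamma}[x]\Bigr\|-\bigl\|[e]\bigr\|=m^{1-q}-1 .
\]
With $q=1$ one would have $\|a\|=2(1-1/m)<2$; for $q<1$ the primitive grows with $m$ while the cocycle stays bounded.
\end{example}

To turn large primitives into nonexistent ones we use infinite sums. If $G=\prod_n\Gamma_n$ with $|\Gamma_n|^{1-q}\geq4^n$ and the $n$-th module of Example~\ref{ex:model} is given the weight $2^{-n}$, then the cocycles have total size at most $2$, while the primitives have total size at least $\sum_n2^{-n}(4^n-1)=\infty$. The next lemma provides the space in which this takes place.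

\begin{lemma}\label{lem:sum}
Let $(E_n,N_n)$, $n\geq1$, be separable $q$-Banach spaces with continuous isometric linear actions of $G$, and let $E$ be the space of sequences $f=(f_n)$ with $f_n\in E_n$ and $N(f)=\sum_nN_n(f_n)<\infty$.
\begin{itemize}
\item[(a)] A map $\phi=(\phi_n)$ from a topological space $Y$ to $E$ is continuous if each $\phi_n$ is continuous and $\sup_{y}\sum_{n>M}N_n(\phi_n(y))\to0$ as $M\to\infty$.
\item[(b)] $(E,N)$ is a separable $q$-Banach space, and the coordinatewise action of $G$ on $E$ is continuous, isometric and linear.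
\end{itemize}
\end{lemma}

\begin{proof}
(a) The map $\phi$ is the uniform limit of its continuous truncations $(\phi_1,\ldots,\phi_M,0,\ldots)$.

(b) Let $(f^j)$ be a Cauchy sequence and $f_n=\lim_jf^j_n$. If $N(f^j-f^i)\leq\epsilon$ for $i,j\geq J$, then $\sum_{n\leq M}N_n(f^j_n-f_n)\leq\epsilon$ for $j\geq J$ and all $M$; so $f\in E$ and $f^j\to f$. Finitely supported sequences with entries in countable dense subsets of the $E_n$ are dense. The action is isometric and linear. For fixed $f$ the map $g\mapsto T^gf$ is continuous by (a), since its tails $\sum_{n>M}N_n(f_n)$ do not depend on $g$. Joint continuity follows from $N(T^gf-T^hf')\leq N(f-f')+N(T^gf'-T^hf')$.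
\end{proof}

\section{Degree one: every infinite compact group}\label{sec:one}

A general compact group, such as $\mathbb{T}$, need not have finite quotients, so Example~\ref{ex:model} has to be rebuilt on $G$ itself. In terms of the normalized measure on $\Gamma$, the function $k=m[e]$ has $\int k=1$ and $\int k^q=m^{q-1}$, while the constant $\mathbf{1}$ has $\int\mathbf{1}=1$ and $\int\mathbf{1}^q=1$: among functions of integral one, the concentrated ones are small and the invariant one is not. On an infinite group, tall narrow bumps $k_n$ have $\int k_n\,d\lambda=1$ and $\int k_n^q\,d\lambda\to0$.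

The same property creates the difficulty. It shows that $f\mapsto\int f\,d\lambda$ is discontinuous for $\int|f|^q\,d\lambda$; indeed $\mathbf{1}=\lim_n(\mathbf{1}-k_n)$ lies in the $L^q$-closure of the functions of mean zero, so there is no closed analogue of $Z_0$ in $L^q(G)$. We therefore add a multiple of the supremum norm in the $n$-th coordinate, which makes the integral continuous, with a weight so small that $k_n$ remains small.

\begin{proof}[Proof of Theorem~\ref{thm:one}]
\emph{The bumps.} All points of $G$ have the same measure, and $G$ is infinite, so $\lambda(\{e\})=0$; this is the only use of the hypothesis. The measures of the balls around $e$ decrease to $0$, and since $q<1$ there are open sets $U_n\ni e$ with $\lambda(U_n)^{1-q}\leq2^{-n}$ for $n\geq1$. In particular $\lambda(U_n)\leq\frac12$. Choose $k_n\in C(G)$ with $k_n\geq0$, $k_n=0$ outside $U_n$ and $\int k_n\,d\lambda=1$; normalization is possible because a nonzero continuous function $k\geq0$ has positive integral. H\"older's inequality with exponents $1/q$ and $1/(1-q)$ gives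
\begin{equation}\label{eq:holder}
\int k_n^q\,d\lambda\leq\Bigl(\int k_n\,d\lambda\Bigr)^q\lambda(U_n)^{1-q}\leq2^{-n}.
\end{equation}

\emph{The module.} Put $v_n=2^{-n}(1+\|k_n\|_\infty)^{-q}$ and, for $f\in C(G)$,
\[
N_n(f)=\int|f|^q\,d\lambda+v_n\|f\|_\infty^q .
\]
This is a $q$-norm with $v_n\|f\|_\infty^q\leq N_n(f)\leq(1+v_n)\|f\|_\infty^q$. Hence it has the same Cauchy and convergent sequences as the supremum norm, and $(C(G),N_n)$ is a separable $q$-Banach space. The action $(T^gf)(x)=f(g^{-1}x)$ preserves $N_n$ and $\int f\,d\lambda$, and it is continuous because continuous functions on $G$ are uniformly continuous. Let $(X,N)$ be the sum of the spaces $(C(G),N_n)$ in the sense of Lemma~\ref{lem:sum}, and let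
\[
A=\Bigl\{f=(f_n)\in X:\int f_n\,d\lambda=0\text{ for all }n\Bigr\}.
\]
Each functional $f\mapsto\int f_n\,d\lambda$ is continuous and invariant, so $A$ is a closed invariant subspace of $X$. Thus $A$ is a separable $q$-Banach space with a continuous isometric linear action.

\emph{The cocycles.} By \eqref{eq:holder} and the choice of $v_n$ we have $N_n(k_n)\leq2^{-n}+2^{-n}$. For $c\in\ell^\infty$ the sequence $ck=(c_nk_n)_n$ therefore lies in $X$, with $N(ck)\leq2\|c\|_\infty^q$. Put
\[
\phi_c(g)=T^g(ck)-ck .
\]
This map is continuous, takes values in $A$ because $T^g$ preserves integrals, and satisfies $d\phi_c=0$ because it is a coboundary in $X$. The map $c\mapsto[\phi_c]\in\mathrm{H}^1_{\mathrm{m}}(G,A)$ is linear, and we claim that its kernel is $\ell^q$.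

Suppose that $a\in A$ and $\phi_c(g)=T^ga-a$ for almost every $g$. Then $f=ck-a\in X$ satisfies $T^gf=f$ for almost every $g$, hence for all $g$. So each $f_n$ is a constant function, and the constant is $\int f_n\,d\lambda=c_n-0=c_n$. Therefore $\sum_n|c_n|^q\leq N(f)<\infty$. Conversely, if $c\in\ell^q$ then $(c_n\mathbf{1})_n\in X$, because $N_n(c_n\mathbf{1})=(1+v_n)|c_n|^q\leq2|c_n|^q$. This element is invariant, so $a=(c_n(k_n-\mathbf{1}))_n$ lies in $A$ and $da=\phi_c$. This proves the claim. Hence $\ell^\infty/\ell^q$ embeds in $\mathrm{H}^1_{\mathrm{m}}(G,A)$, and the class of $\phi=\phi_{(1,1,\ldots)}$ is nonzero.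

\emph{Failure of local convexity.} This follows from (F), but it can be seen directly: the Riemann sums of $\phi$ diverge. We have $N(\phi(g))\leq2N(k)\leq4$ for $k=(k_n)$. For $j\geq1$ partition $G$ into finitely many nonempty Borel sets $D_{j,i}$ of diameter less than $1/j$, choose $g_{j,i}\in D_{j,i}$, and let $b_j=\sum_i\lambda(D_{j,i})\phi(g_{j,i})$, a point of the convex hull of $\phi(G)$. Since $\int k_n(g^{-1}x)\,d\lambda(g)=1$ for every $x$,
\[
\Bigl\|\sum_i\lambda(D_{j,i})T^{g_{j,i}}k_n-\mathbf{1}\Bigr\|_\infty\leq\sup_{\operatorname{dist}(g,h)<1/j}\|T^gk_n-T^hk_n\|_\infty ,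
\]
and the right side tends to $0$ as $j\to\infty$, because $g\mapsto T^gk_n$ is uniformly continuous. So the $n$-th coordinate of $b_j$ converges uniformly to $\mathbf{1}-k_n$, which equals $1$ outside $U_n$. For every $M$,
\[
\liminf_{j\to\infty}N(b_j)\geq\sum_{n\leq M}N_n(\mathbf{1}-k_n)\geq\sum_{n\leq M}\lambda(G\setminus U_n)\geq\frac M2 .
\]
Thus $N(b_j)\to\infty$, and Lemma~\ref{lem:convex} applies.
\end{proof}

Geometrically, $G$ acts by isometries on the closed affine subspace $k+A$ of sequences in $X$ whose coordinates all have integral $1$. Every orbit is compact, but the only candidate for a fixed point, the sequence $(\mathbf{1},\mathbf{1},\ldots)$, is not in $X$.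

\begin{proof}[Proof of Theorem~\ref{thm:class}]
Theorem~\ref{thm:one} gives (i)$\Rightarrow$(iii); (iii)$\Rightarrow$(ii) holds because a separable $q$-Banach space is a separable F-space; and (ii)$\Rightarrow$(i) is Proposition~\ref{prop:finite}.
\end{proof}

\begin{remark}\label{rem:trivial}
In degree $1$ the action must be nontrivial. Let $G$ act trivially on a separable F-space $A$. A measurable $1$-cocycle then agrees almost everywhere with a continuous homomorphism $\theta\colon G\to A$ \cite{Moore}. If $a\in\theta(G)$, then $na$ lies in the compact set $\theta(G)$ for all $n$, and compact subsets of a topological vector space are bounded, so $a=\frac1n(na)\to0$. Hence $\theta=0$ and $\mathrm{H}^1_{\mathrm{m}}(G,A)=(0)$.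
\end{remark}

\section{Large primitives over finite groups}\label{sec:estimate}

In degree $p\geq2$ a primitive is far from unique, since any $(p-1)$-cocycle may be added to it. To extend Example~\ref{ex:model} we must bound \emph{all} primitives from below.

It is convenient to use \emph{homogeneous cochains}. For a compact metric group $G$ and a Polish $G$-module $A$, these are the continuous maps $\Psi\colon G^{r+1}\to A$ that are equivariant, $\Psi(h\gamma_0,\ldots,h\gamma_r)=T^h\Psi(\gamma_0,\ldots,\gamma_r)$, with
\[
d\Psi(\gamma_0,\ldots,\gamma_{r+1})=\sum_{i=0}^{r+1}(-1)^i\Psi(\gamma_0,\ldots,\widehat{\gamma_i},\ldots,\gamma_{r+1}).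
\]
The formulas $\psi(g_1,\ldots,g_r)=\Psi(e,g_1,g_1g_2,\ldots,g_1\cdots g_r)$ and $\Psi(\gamma_0,\ldots,\gamma_r)=T^{\gamma_0}\psi(\gamma_0^{-1}\gamma_1,\ldots,\gamma_{r-1}^{-1}\gamma_r)$ are inverse bijections with the continuous $r$-cochains of Section~\ref{sec:intro}. They commute with $d$: omitting the entry $g_1\cdots g_i$ from $(e,g_1,\ldots,g_1\cdots g_{r+1})$ produces the $i$-th term of $d\psi$, by equivariance when $i=0$.

Let $\Gamma$ be a group of finite order $m$. For $k\geq0$ let $C_k$ be the space of real functions on $\Gamma^{k+1}$, with point masses $[x_0,\ldots,x_k]$, the action $(hF)(x)=F(h^{-1}x_0,\ldots,h^{-1}x_k)$, and the invariant $q$-norm $\|F\|=\sum_x|F(x)|^q$. Let $C_{-1}=\mathbb{R}$ with the trivial action. The boundary $\partial\colon C_k\to C_{k-1}$ is the linear map with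
\[
\partial[x_0,\ldots,x_k]=\sum_{i=0}^k(-1)^i[x_0,\ldots,\widehat{x_i},\ldots,x_k]\quad(k\geq1),\qquad\partial[x_0]=1 .
\]
It is equivariant and $\partial\partial=0$. For $k\geq1$, writing $F=\sum_xF(x)[x]$ and using subadditivity gives $\|\partial F\|\leq(k+1)\|F\|$ on $C_k$. Let $Z_k=\ker(\partial|_{C_k})$; for $k=0$ this is the module of Example~\ref{ex:model}. For $p\geq1$ define
\[
\Phi_p\colon\Gamma^{p+1}\to Z_{p-1},\qquad\Phi_p(\gamma_0,\ldots,\gamma_p)=\partial[\gamma_0,\ldots,\gamma_p].
\]
This map is equivariant, $\|\Phi_p(\gamma)\|\leq p+1$, and $d\Phi_p(\gamma_0,\ldots,\gamma_{p+1})=\partial\partial[\gamma_0,\ldots,\gamma_{p+1}]=0$. The cocycle $\Phi_1(\gamma_0,\gamma_1)=[\gamma_1]-[\gamma_0]$ is the homogeneous form of the cocycle in Example~\ref{ex:model}. As there, $\Phi_p$ has a primitive of size $1$ in the larger module $C_{p-1}$, namely $\gamma\mapsto[\gamma]$. We write $\mathbb{E}$ for the uniform average over a power of $\Gamma$.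

\begin{lemma}\label{lem:estimate}
If $\Psi\colon\Gamma^p\to Z_{p-1}$ is equivariant and $d\Psi=\Phi_p$, then $\mathbb{E}\|\Psi\|\geq m^{1-q}/p!-2$.
\end{lemma}

The proof turns a small primitive of $\Phi_p$ into a small primitive of $\Phi_{p-1}$. The difference $\Theta$ of the two primitives $[\gamma]$ and $\Psi(\gamma)$ is a cocycle with values in $C_{p-1}$, and $\partial\Theta=\Phi_{p-1}$. If $\Theta=d\Lambda$, then $\partial\Lambda$ is a primitive of $\Phi_{p-1}$, so we need an equivariant $\Lambda$ that is no larger than $\Theta$. For fixed $z$ the map $\gamma\mapsto\Theta(z,\gamma)$ has coboundary $\Theta$ but is not equivariant; averaging over $z$ restores equivariance at the cost of the factor $m^{1-q}$ that we are trying to detect. Since the values of $\Theta$ are functions of $x\in\Gamma^p$, we can instead let $z$ depend on $x$. The resulting $\Lambda$ is controlled only on average, which is why the lemma is stated for $\mathbb{E}\|\Psi\|$ rather than for $\max\|\Psi\|$.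

\begin{proof}
We use induction on $p$. For $p=1$ put $a=\Psi(e)\in Z_0$. Then $\Psi(\gamma)=\gamma a$ and $\gamma a-a=d\Psi(e,\gamma)=[\gamma]-[e]$, so $\|\Psi(\gamma)\|=\|a\|\geq m^{1-q}-1$ by Example~\ref{ex:model}.

Let $p\geq2$. Define $\Theta\colon\Gamma^p\to C_{p-1}$ by $\Theta(\gamma)=[\gamma]-\Psi(\gamma)$. It is equivariant, $d\Theta=\Phi_p-\Phi_p=0$, and $\mathbb{E}\|\Theta\|\leq1+\mathbb{E}\|\Psi\|$. For $y\in\Gamma$ define $\Lambda_y\colon\Gamma^{p-1}\to C_{p-1}$ by
\[
\Lambda_y(\gamma)(x)=\Theta(x_0y,\gamma)(x),\qquad\gamma\in\Gamma^{p-1},\quad x=(x_0,\ldots,x_{p-1})\in\Gamma^p .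
\]

\emph{$\Lambda_y$ is equivariant.} The first coordinate of $h^{-1}x$ is $h^{-1}x_0$, so
\[
\Lambda_y(h\gamma)(x)=\Theta\bigl(h(h^{-1}x_0y),h\gamma\bigr)(x)=\Theta(h^{-1}x_0y,\gamma)(h^{-1}x)=\Lambda_y(\gamma)(h^{-1}x).
\]

\emph{$d\Lambda_y=\Theta$.} Fix $x$ and $(\gamma_0,\ldots,\gamma_{p-1})$. Evaluating $d\Theta(x_0y,\gamma_0,\ldots,\gamma_{p-1})=0$ at $x$ gives
\[
\Theta(\gamma_0,\ldots,\gamma_{p-1})(x)=\sum_{i=0}^{p-1}(-1)^i\Theta(x_0y,\gamma_0,\ldots,\widehat{\gamma_i},\ldots,\gamma_{p-1})(x),
\]
and the right side is $d\Lambda_y(\gamma_0,\ldots,\gamma_{p-1})(x)$.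

\emph{Some $\Lambda_y$ is small.} For fixed $x$, the element $x_0y$ runs through $\Gamma$ with $y$. Hence for $\gamma\in\Gamma^{p-1}$,
\[
\mathbb{E}_y\|\Lambda_y(\gamma)\|=\sum_x\mathbb{E}_y|\Theta(x_0y,\gamma)(x)|^q=\sum_x\mathbb{E}_z|\Theta(z,\gamma)(x)|^q=\mathbb{E}_z\|\Theta(z,\gamma)\| .
\]
Averaging over $\gamma$ gives $\mathbb{E}_y\mathbb{E}\|\Lambda_y\|=\mathbb{E}\|\Theta\|$, so there is $y$ with $\mathbb{E}\|\Lambda_y\|\leq1+\mathbb{E}\|\Psi\|$.

For this $y$ let $\Psi'=\partial\Lambda_y\colon\Gamma^{p-1}\to Z_{p-2}$. It is equivariant, and $d\Psi'=\partial\,d\Lambda_y=\partial\Theta=\Phi_{p-1}$ because $\partial\Psi=0$. By induction,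
\[
\frac{m^{1-q}}{(p-1)!}-2\leq\mathbb{E}\|\Psi'\|\leq p\,\mathbb{E}\|\Lambda_y\|\leq p\bigl(1+\mathbb{E}\|\Psi\|\bigr),
\]
so $\mathbb{E}\|\Psi\|\geq m^{1-q}/p!-2/p-1\geq m^{1-q}/p!-2$.
\end{proof}

\section{Continuous and measurable cochains on profinite groups}\label{sec:compare}

To apply Lemma~\ref{lem:estimate} to $G=\prod_n\Gamma_n$ we want to restrict a primitive to the factor $\Gamma_n$ and bound it independently of $n$. In degree $1$ a primitive is a single vector. In higher degrees a measurable primitive is defined only almost everywhere, $\Gamma_n$ is a null set, and no bound is available. A continuous primitive has neither defect, and the following proposition, which is in the spirit of Wigner \cite{Wigner}, supplies one. A metrizable \emph{profinite} group is a compact metric group that is zero-dimensional, that is, has a base of clopen sets.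

\begin{proposition}\label{prop:compare}
If $G$ is a metrizable profinite group, the natural map $\mathrm{H}^p_{\mathrm{c}}(G,A)\to\mathrm{H}^p_{\mathrm{m}}(G,A)$ is an isomorphism for every Polish $G$-module $A$ and every $p\geq0$.
\end{proposition}

Zero-dimensionality cannot be omitted: continuous cochains $\mathbb{T}^p\to\mathbb{Z}$ are constant, $d$ is the identity on constant $1$-cochains, and so $\mathrm{H}^2_{\mathrm{c}}(\mathbb{T},\mathbb{Z})=(0)$, in contrast with (Z). The proof is by dimension shifting. It needs long exact sequences in both theories and, for each theory, an embedding of $A$ into a module with vanishing cohomology.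

We recall that a Polish Abelian group $B$ has a complete translation-invariant compatible metric, which we may truncate at $1$; we write $|b|\leq1$ for the distance from $b$ to $0$. If $A\subset B$ is a closed subgroup and $\pi\colon B\to C=B/A$ is the quotient map, then $|c|=\inf\{|b|:\pi b=c\}$ defines such a metric on $C$. If $A$ is a submodule, then $C$ is a Polish $G$-module, because $\pi$ is open.

\begin{lemma}\label{lem:lift}
In this situation:
\begin{itemize}
\item[(a)] there is a Borel map $s\colon C\to B$ with $\pi\circ s=\mathrm{id}$;
\item[(b)] if $Y$ is compact, metrizable and zero-dimensional, every continuous $f\colon Y\to C$ has a continuous lift $\tilde f\colon Y\to B$, $\pi\circ\tilde f=f$.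
\end{itemize}
\end{lemma}

Part (b) is a case of Michael's zero-dimensional selection theorem. One argument proves both parts.

\begin{proof}
In (a) let $Y=C$ and $f=\mathrm{id}$, and let \emph{partition} mean countable Borel partition of $Y$; in (b) let it mean finite clopen partition. In both cases every partition has a refinement on whose pieces $f$ varies by less than a given $\epsilon>0$, by separability in (a) and by compactness and zero-dimensionality in (b). A \emph{step map} is a map $Y\to B$ that is constant on the pieces of a partition; it is Borel in (a) and continuous in (b). We construct step maps $f_j$ with $|f-\pi f_j|<2^{1-j}$ pointwise, starting from $f_0=0$. Given $f_j$, take a partition on whose pieces $f_j$ is constant and $f$ varies by less than $2^{-j}$. In each piece choose a point $y_0$ and $b\in B$ with $\pi b=f(y_0)-\pi f_j(y_0)$ and $|b|<2^{1-j}$, and put $f_{j+1}=f_j+b$ on the piece. There $f(y)-\pi f_{j+1}(y)=f(y)-f(y_0)$, so $|f-\pi f_{j+1}|<2^{-j}$, and $|f_{j+1}-f_j|<2^{1-j}$. The uniform limit of $(f_j)$ is the required map.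
\end{proof}

Let $A$ be a closed submodule of $B$ and $C=B/A$. By (a), a measurable cochain $\psi$ into $C$ has the lift $s\circ\psi$, and a cochain into $B$ killed by $\pi$ takes values in $A$ almost everywhere; so $0\to\mathcal{C}^\bullet(G,A)\to\mathcal{C}^\bullet(G,B)\to\mathcal{C}^\bullet(G,C)\to0$ is exact. If $G$ is profinite, (b) with $Y=G^p$ gives the same for continuous cochains; this is the only use of zero-dimensionality. In each theory we obtain a long exact sequence
\[
\cdots\to\mathrm{H}^{p-1}(G,B)\xrightarrow{\pi_*}\mathrm{H}^{p-1}(G,C)\xrightarrow{\delta}\mathrm{H}^p(G,A)\to\mathrm{H}^p(G,B)\to\cdots,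
\]
where $\delta[\psi]=[d\tilde\psi]$ for any lift $\tilde\psi$ of $\psi$. A continuous lift is a measurable lift, so the maps $\mathrm{H}_{\mathrm{c}}\to\mathrm{H}_{\mathrm{m}}$ commute with $\delta$ and with $\pi_*$.

For a Polish Abelian group $A$, let $M=C(G,A)$ with the metric $\sup_x|f(x)-f'(x)|$, and let $L=L^0(G,A)$ be the group of Haar-measurable maps $G\to A$ modulo null sets, with the metric $\int|f-f'|\,d\lambda$ of convergence in measure. Both are Polish groups. A sequence converges in $L$ if and only if each subsequence has a further subsequence that converges almost everywhere to the same limit.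

\begin{lemma}\label{lem:induced}
Let $G$ be a compact metric group and $A$ a Polish $G$-module. With the action $(R^gf)(x)=f(xg)$, both $M$ and $L$ are Polish $G$-modules, and $\iota(a)(x)=T^xa$ identifies $A$ with a closed submodule of each. Moreover, $\mathrm{H}^r_{\mathrm{c}}(G,M)=(0)$ and $\mathrm{H}^r_{\mathrm{m}}(G,L)=(0)$ for all $r\geq1$.
\end{lemma}

The vanishing of $\mathrm{H}^r_{\mathrm{m}}(G,L)$ is due to Moore \cite{Moore}.

\begin{proof}
\emph{The modules.} The maps $R^g$ are isometries of $M$ and $L$, so it suffices that $g\mapsto R^gf$ be continuous for $f$ in a dense set. In $M$ this is uniform continuity of $f$. In $L$ it holds for simple functions, because $\lambda(Dg\,\triangle\,D)\to0$ as $g\to e$ for Borel $D$. We have $\iota(T^ga)(x)=T^{xg}a=(R^g\iota(a))(x)$. If $a_j\to a$, then $\iota(a_j)\to\iota(a)$ uniformly, by compactness of $G$ and joint continuity of the action. Conversely, let $\iota(a_j)\to f$ in $M$ or $L$. Along a subsequence, $T^xa_j\to f(x)$ for some $x$, so $a_j\to a:=T^{x^{-1}}f(x)$ and $f=\iota(a)$. As $\iota$ is injective, $a$ does not depend on the subsequence,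 and $a_j\to a$. So $\iota$ is a homeomorphism onto a closed submodule.

\emph{Cochains as functions of one more variable.} By compactness, continuous maps $\phi\colon G^r\to M$ correspond to continuous maps $F\colon G^r\times G\to A$ through $F(g;x)=\phi(g)(x)$. A Borel map $F\colon G^r\times G\to A$ defines a Borel map $g\mapsto[F(g;\cdot)]$ into $L$, since $L$ is separable and the distance from $F(g;\cdot)$ to a fixed element is Borel in $g$ by Fubini's theorem. Conversely, let $\phi\colon G^r\to L$ be Borel. Approximate it uniformly within $2^{-j}$ by countably valued Borel maps, and choose Borel representatives of their values. This gives Borel maps $F_j$ with $\sum_j\int|F_{j+1}(g;x)-F_j(g;x)|\,d\lambda(x)<\infty$ for every $g$. Let $F=\lim_jF_j$ where the limit exists and $F=0$ elsewhere. Then $F$ is Borel and $F(g;\cdot)$ represents $\phi(g)$ for every $g$.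

\emph{Vanishing.} Let $\phi$ be an $r$-cocycle represented by $F$. As in Lemma~\ref{lem:estimate}, we insert a first argument that depends on the point $x$. Since $(R^u\phi(g))(t)=F(g;tu)$, the identity $d\phi(u,g_1,\ldots,g_r)=0$ evaluated at $t\in G$ reads
\begin{multline}\label{eq:induced}
F(g_1,\ldots,g_r;tu)=F(ug_1,g_2,\ldots,g_r;t)\\
+\sum_{i=1}^{r-1}(-1)^iF(u,g_1,\ldots,g_ig_{i+1},\ldots,g_r;t)+(-1)^rF(u,g_1,\ldots,g_{r-1};t).
\end{multline}
For fixed $t$ put $\psi_t(g_1,\ldots,g_{r-1})(x)=F(t^{-1}x,g_1,\ldots,g_{r-1};t)$. Then
\[
\bigl(R^{g_1}\psi_t(g_2,\ldots,g_r)\bigr)(x)=F(t^{-1}xg_1,g_2,\ldots,g_r;t),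
\]
so for $u=t^{-1}x$ the right side of \eqref{eq:induced} is $d\psi_t(g_1,\ldots,g_r)(x)$ and the left side is $\phi(g_1,\ldots,g_r)(x)$. In the continuous case \eqref{eq:induced} holds everywhere, and $\psi_e$ is a continuous primitive. In the measurable case \eqref{eq:induced} holds on a Borel set of full measure in $G^{r+2}$. By Fubini's theorem there is $t$ such that it holds for almost every $(u,g_1,\ldots,g_r)$, hence for almost every $(x,g_1,\ldots,g_r)$, and $\psi_t$ is a measurable primitive.
\end{proof}

\begin{proof}[Proof of Proposition~\ref{prop:compare}]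
We use induction on $p$, for all modules at once, and write $\xi\mapsto\xi_{\mathrm{m}}$ for the natural map. For $p=0$ both groups are $A^G$. Let $p\geq1$. The module $L$ is acyclic for $\mathrm{H}_{\mathrm{m}}$ and yields surjectivity; $M$ is acyclic for $\mathrm{H}_{\mathrm{c}}$ and yields injectivity.

\emph{Surjectivity.} Let $\xi\in\mathrm{H}^p_{\mathrm{m}}(G,A)$. Since $\mathrm{H}^p_{\mathrm{m}}(G,L)=(0)$, we have $\xi=\delta\eta$ with $\eta\in\mathrm{H}^{p-1}_{\mathrm{m}}(G,L/A)$. By induction $\eta=\zeta_{\mathrm{m}}$ with $\zeta\in\mathrm{H}^{p-1}_{\mathrm{c}}(G,L/A)$, and so $\xi=(\delta\zeta)_{\mathrm{m}}$.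

\emph{Injectivity.} Let $\xi\in\mathrm{H}^p_{\mathrm{c}}(G,A)$ with $\xi_{\mathrm{m}}=0$. Since $\mathrm{H}^p_{\mathrm{c}}(G,M)=(0)$, we have $\xi=\delta\eta$ with $\eta\in\mathrm{H}^{p-1}_{\mathrm{c}}(G,M/A)$. Then $\delta(\eta_{\mathrm{m}})=\xi_{\mathrm{m}}=0$, so $\eta_{\mathrm{m}}$ lies in $\pi_*\mathrm{H}^{p-1}_{\mathrm{m}}(G,M)$. By surjectivity for $M$ in degree $p-1$ there is $\omega\in\mathrm{H}^{p-1}_{\mathrm{c}}(G,M)$ with $\eta_{\mathrm{m}}=\pi_*(\omega_{\mathrm{m}})=(\pi_*\omega)_{\mathrm{m}}$. By injectivity for $M/A$ in degree $p-1$, $\eta=\pi_*\omega$, and so $\xi=\delta\pi_*\omega=0$.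
\end{proof}

\section{Higher degrees}\label{sec:higher}

\begin{proof}[Proof of Theorem~\ref{thm:all}]
A product of $s$ nontrivial finite groups has order at least $2^s$. Grouping the factors into finite blocks, we write $G=\prod_{n\geq1}\Gamma_n$ with $\Gamma_n$ finite and $|\Gamma_n|^{1-q}\geq4^n$. Let $\pi_n\colon G\to\Gamma_n$ be the projections. Let $G$ act through $\pi_n$ on the finite-dimensional space $Z_{p-1}(\Gamma_n)$ of Section~\ref{sec:estimate}, with the $q$-norm $2^{-n}\|\cdot\|$. This action is isometric, and it is continuous because $\pi_n$ is locally constant. By Lemma~\ref{lem:sum},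
\[
A=\Bigl\{F=(F_n):F_n\in Z_{p-1}(\Gamma_n),\ N(F)=\sum_n2^{-n}\|F_n\|<\infty\Bigr\}
\]
is a separable $q$-Banach space with a continuous isometric linear action. Let $\Phi_p^{(n)}$ be the cocycle $\Phi_p$ for $\Gamma_n$ and define
\[
\Phi(g_0,\ldots,g_p)=\bigl(\Phi_p^{(n)}(\pi_ng_0,\ldots,\pi_ng_p)\bigr)_n .
\]
The coordinates are locally constant, and the tail over $n>M$ is at most $2^{-M}(p+1)$. So $\Phi$ takes values in $A$ and is continuous by Lemma~\ref{lem:sum}(a). It is equivariant and $d\Phi=0$, coordinate by coordinate.

Suppose that the class of $\Phi$ in $\mathrm{H}^p_{\mathrm{m}}(G,A)$ is zero. The group $G$ is metrizable and profinite, so by Proposition~\ref{prop:compare} there is a continuous equivariant $\Psi\colon G^p\to A$ with $d\Psi=\Phi$ everywhere. By compactness, $\beta=\sup N(\Psi)<\infty$. Regard $\Gamma_n$ as the $n$-th factor of $G$, on which $\pi_n$ is the identity. Restricting $\Psi$ to $\Gamma_n^p$ and taking the $n$-th coordinate, we obtain a $\Gamma_n$-equivariant map $\Psi_n\colon\Gamma_n^p\to Z_{p-1}(\Gamma_n)$ with $d\Psi_n=\Phi_p^{(n)}$ and $\|\Psi_n\|\leq2^n\beta$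 everywhere. Lemma~\ref{lem:estimate} gives $2^n\beta\geq4^n/p!-2$ for all $n$, which is false for large $n$. Hence $\mathrm{H}^p_{\mathrm{m}}(G,A)\neq(0)$.

By (F), $A$ is not locally convex. Directly: the average $\Psi^{(n)}(\gamma)=\mathbb{E}_{z\in\Gamma_n}\Phi_p^{(n)}(z,\gamma)$ is equivariant, and averaging $d\Phi_p^{(n)}(z,\gamma_0,\ldots,\gamma_p)=0$ over $z$ gives $d\Psi^{(n)}=\Phi_p^{(n)}$. By Lemma~\ref{lem:estimate}, some value of $\Psi^{(n)}$ has $\|\cdot\|\geq4^n/p!-2$. Placed in the $n$-th coordinate of $A$, this value is a convex combination of vectors with $N\leq p+1$, and it has $N\geq2^n/p!-1$. Lemma~\ref{lem:convex} applies.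

For the last statement, let $A_p$ be the module just constructed for degree $p$. The product $\prod_{p\geq1}A_p$ is a separable F-space and, with the diagonal action, a Polish $G$-module. The inclusion of $A_p$ followed by the projection onto $A_p$ is the identity, so $\mathrm{H}^p_{\mathrm{m}}(G,A_p)$ injects into the $p$-th cohomology of the product.
\end{proof}

The product structure entered three times: $\Gamma_n$ is a quotient of $G$, which defines the module and the cocycle; it is a subgroup mapped identically onto this quotient, which lets us restrict the primitive; and $G$ is zero-dimensional. Induction from a closed subgroup extends the result to groups that have none of these properties themselves.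

\begin{proof}[Proof of Corollary~\ref{cor:sub}]
An uncountable product of nontrivial groups is not metrizable, so Theorem~\ref{thm:all} applies to $K$; let $A$ be the $K$-module that it provides in degree $p$. The Polish group $L^0(G,A)$ is an F-space: if $c_j\to c$ and $f_j\to f$ in measure, then $c_jf_j\to cf$ almost everywhere along any subsequence on which $f_j\to f$ almost everywhere. Let
\[
A'=\bigl\{f\in L^0(G,A):\text{for every }k\in K,\ f(kg)=T^kf(g)\text{ for almost every }g\in G\bigr\}.
\]
For each $k$ the maps $f\mapsto f(k\,\cdot)$ and $f\mapsto T^k\circ f$ are linear and continuous on $L^0(G,A)$, so $A'$ is a closed subspace. It is invariant under the right translations $R^g$, which act continuously by Lemma~\ref{lem:induced}. Thus $A'$ is a separable F-space and a Polish $G$-module, the module induced from $A$. Moore's version of Shapiro's lemma \cite{Moore} gives $\mathrm{H}^p_{\mathrm{m}}(G,A')\cong\mathrm{H}^p_{\mathrm{m}}(K,A)\neq(0)$. By (F), $A'$ is not locally convex.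
\end{proof}

\begin{thebibliography}{9}

\bibitem{AM} Tim Austin and Calvin C. Moore, \emph{Continuity properties of measurable group cohomology}, arXiv:1004.4937 (2010).

\bibitem{Moore} Moore, \emph{Group extensions and cohomology for locally compact groups III}, Trans. AMS \textbf{221} (1976).

\bibitem{Wigner} D. Wigner, Trans. AMS \textbf{178} (1973).

\end{thebibliography}
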